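# Multiplying a homological shift ideal by the edge ideal need not give the next one

## 1. The guess $\mathrm{HS}_i(I^{k+1})=I\cdot\mathrm{HS}_i(I^k)$

Let $K$ be any field and $S=K[x_1,\dots,x_n]$. For a finite simple graph $G$ on $\{1,\dots,n\}$, let
$$I=I(G)=(x_ix_j:\{i,j\}\text{ is an edge of }G)$$
be its edge ideal. We identify a vertex with its variable and an edge $\{i,j\}$ with the monomial $x_ix_j$. The generators of the powers are easy to follow: $I^{k+1}=I\cdot I^k$. We ask whether the multidegrees of the higher syzygies of $I^k$ follow the same rule.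

**Definition (homological shift ideal).** Let $L\subset S$ be a monomial ideal with minimal $\mathbb Z^n$-graded free resolution $\cdots\to F_1\to F_0\to L\to0$, where $F_i=\bigoplus_jS(-\mathbf a_{ij})$. The $i$th homological shift ideal of $L$ is $\mathrm{HS}_i(L)=(\mathbf x^{\mathbf a_{ij}}:j)$. Equivalently, it is generated by the monomials $\mathbf x^{\mathbf a}$ with $\mathrm{Tor}_i^S(K,L)_{\mathbf a}\ne0$, and it is $0$ if there are none.

For example, $L=(x_1x_2,\,x_2x_3)$ has a single syzygy, in multidegree $x_1x_2x_3$. So $\mathrm{HS}_0(L)=L$, $\mathrm{HS}_1(L)=(x_1x_2x_3)$ and $\mathrm{HS}_i(L)=0$ for $i\ge2$. In general $\mathrm{HS}_0(L)=L$.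

I write $\beta$ both for an exponent vector and for the monomial $\mathbf x^\beta$. The definition says that, for a monomial $h$,
$$h\in\mathrm{HS}_i(L)\iff \mathrm{Tor}_i(K,L)_\beta\neq0\ \text{ for some }\beta\mid h. \tag{1}$$
So to show that $h$ is not in $\mathrm{HS}_i(L)$, we must examine all divisors of $h$.

For $i=0$ the rule $\mathrm{HS}_i(I^{k+1})=I\cdot\mathrm{HS}_i(I^k)$ is the identity $I^{k+1}=I\cdot I^k$. For $i=1$ it is a known result that $\mathrm{HS}_1(I^{k+1})=I\cdot\mathrm{HS}_1(I^k)$ for every finite simple graph and all $k\ge1$. The problem, taken from Antonino Ficarra and Ayesha Asloob Qureshi, "Edge ideals and their asymptotic syzygies", arXiv:2501.07319 (2025), is whether for all $G$ and all $i>1$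
$$\mathrm{HS}_i(I^{k+1})=I\cdot\mathrm{HS}_i(I^k)\quad\text{for all }k\gg0. \tag{2}$$
The answer one would first guess is yes. Let us test it.

## 2. Stars, disjoint edges and the triangle

To compute by hand we need one textbook tool.

**Definition (upper Koszul complex).** For a monomial ideal $L$ and a monomial $\beta$, write $x_\tau=\prod_{j\in\tau}x_j$ and put
$$\Delta_\beta(L)=\{\tau\subseteq\mathrm{supp}\,\beta:\ \beta/x_\tau\in L\}.$$

This is a simplicial complex on $\mathrm{supp}\,\beta$, possibly with no faces at all (the void complex, all of whose reduced homology is $0$). The complex $\{\emptyset\}$ has $\tilde H_{-1}=K$ and no other reduced homology. By Theorem 1.34 in Miller–Sturmfels, *Combinatorial Commutative Algebra*,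
$$\mathrm{Tor}_i(K,L)_\beta\cong\tilde H_{i-1}(\Delta_\beta(L);K). \tag{3}$$

**Example 1 (powers of a maximal ideal, and stars).** Let $\mathfrak m=(z_1,\dots,z_d)$ in $K[z_1,\dots,z_d]$ and $k\ge1$. Then $\beta/x_\tau\in\mathfrak m^k$ exactly when $|\tau|\le s:=\deg\beta-k$. So $\Delta_\beta(\mathfrak m^k)$ is void for $s<0$. For $s\ge0$ it consists of all subsets of $\mathrm{supp}\,\beta$ of size at most $s$. If $s\ge|\mathrm{supp}\,\beta|$, this is a full simplex, with no reduced homology. If $0\le s<|\mathrm{supp}\,\beta|$, it is the $(s-1)$-skeleton of a simplex, whose only reduced homology is a nonzero $\tilde H_{s-1}$. By (3), $\mathrm{Tor}_i(K,\mathfrak m^k)_\beta\ne0$ if and only if $\deg\beta=k+i$ and $|\mathrm{supp}\,\beta|\ge i+1$. These $\beta$ are the products of a squarefree monomial of degree $i+1$ and a monomial of degree $k-1$. With $J_{i+1}$ the ideal generated by the squarefree monomials of degree $i+1$,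
$$\mathrm{HS}_i(\mathfrak m^k)=J_{i+1}\,\mathfrak m^{k-1}.$$
The star with center $q$ and leaves $z_1,\dots,z_d$ has $I^k=q^k\mathfrak m^k$ in $K[q,z_1,\dots,z_d]$. Adjoining the variable $q$ does not change the resolution of $\mathfrak m^k$, and multiplying by $q^k$ only shifts it. So $\mathrm{HS}_i(I^k)=q^kJ_{i+1}\mathfrak m^{k-1}$, and $\mathrm{HS}_i(I^{k+1})=I\cdot\mathrm{HS}_i(I^k)$ for all $i\ge0$, $k\ge1$.

**Example 2 (disjoint edges).** Let $I=(u_1,\dots,u_d)$, where the edges $u_t$ are pairwise disjoint. Then $S$ is a free module over $K[u_1,\dots,u_d]$, so the minimal resolution of the $k$th power of $(u_1,\dots,u_d)$ over $K[u_1,\dots,u_d]$ stays a minimal resolution over $S$. By Example 1, $\mathrm{HS}_i(I^k)=J\cdot I^{k-1}$, where $J$ is generated by the products of $i+1$ distinct edges. The equality holds again for all $i\ge 0$ and $k\ge1$.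

**Example 3 (the triangle).** Let $I=(ab,ac,bc)$ in $K[a,b,c]$.

First, a monomial $a^{p_a}b^{p_b}c^{p_c}$ of degree $2k$ lies in $I^k$ if and only if $p_a,p_b,p_c\le k$. A product of $k$ edges uses each vertex at most $k$ times. Conversely, put $s_a=k-p_a$ and likewise $s_b,s_c$. Then $s_a+s_b+s_c=k$, so $p_a=s_b+s_c$ and so on, and the monomial is $(bc)^{s_a}(ac)^{s_b}(ab)^{s_c}$.

Now take $i=2$. By (3) we need $\tilde H_1(\Delta_\beta(I^k))\neq0$ on at most three vertices, so $\Delta_\beta(I^k)$ is the boundary of the triangle on $\{a,b,c\}$. With $w=\beta/(abc)$ this means $w\notin I^k$ and $aw,bw,cw\in I^k$. Since $aw\in I^k$, $\deg w\ge2k-1$. A generator of $I^k$ that divides $aw$ does not divide $w$, so it has $a$-exponent exactly one more than $w$. Hence the $a$-exponent of $w$ is at most $k-1$, and the same holds for $b$ and $c$. If $\deg w\ge2k$, then $w$ would have a divisor of degree $2k$ with all exponents at most $k$, and $w$ would be in $I^k$. So $\deg w=2k-1$ and all exponents of $w$ are at most $k-1$. Conversely, such a $w$ is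 not in $I^k$ by degree, and $aw,bw,cw$ are in $I^k$ by the first observation. Let $s_a,s_b,s_c\ge0$ be the differences between $k-1$ and the exponents of $w$. Their sum is $3(k-1)-(2k-1)=k-2$, and the $a$-exponent of $w$ is $k-1-s_a=1+s_b+s_c$. So $w=abc\,(bc)^{s_a}(ac)^{s_b}(ab)^{s_c}$. Hence
$$\mathrm{HS}_2(I)=0,\qquad \mathrm{HS}_2(I^k)=a^2b^2c^2\,I^{k-2}\quad(k\ge2).$$
So the equality for $i=2$ fails at $k=1$ and holds for all $k\ge2$. The clause "$k\gg0$" is needed, and with it the guess survives.

## 3. One inclusion always holds; the other fails for every $i\ge4$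

For $r\ge1$ let $G_r$ be the connected graph on the $r+6$ vertices $z_1,\dots,z_r,q,x,y,a,b,c$ with edges
$$qz_1,\dots,qz_r,\quad qx,\quad xy,\quad ya,\quad ab,\quad ac,\quad bc .$$
It is a path $q,x,y,a$ with $r$ leaves attached at one end $q$ and the triangle $abc$ attached at the other end $a$.

**Theorem.**
1. For every finite simple graph $G$ with edge ideal $I$ and every $i\ge0$: $\mathrm{HS}_i(I^{k+1})\subseteq I\cdot\mathrm{HS}_i(I^k)$ for all $k\gg0$.
2. Let $i\ge4$, $r=i-3$ and $I=I(G_r)$. Then $I\cdot\mathrm{HS}_i(I^k)\not\subseteq\mathrm{HS}_i(I^{k+1})$ for all $k\ge2$.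

So the guess is wrong: for each $i\ge4$ the graph $G_{i-3}$, on $i+3$ vertices, violates the equality in (2) for every $k\ge2$, over every field. By Part 1 the inclusion $\mathrm{HS}_i(I^{k+1})\subsetneq I\cdot\mathrm{HS}_i(I^k)$ is strict for $k\gg0$. The smallest example here is $r=1$, with 7 vertices, 7 edges and $i=4$. Isolated vertices can be added: extending a minimal resolution to a larger polynomial ring keeps it minimal, so each $\mathrm{HS}_i(I^k)$ is simply extended, and a monomial of the small ring lies in an extended ideal only if it was in the ideal before. So for each $i\ge4$ every $n\ge i+3$ occurs. The argument does not decide whether the equality can fail for $i=2$ or $i=3$.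

A sensible first attempt at proving (2) is to treat all powers at once. It proves Part 1, and one can see exactly where it stops.

**Proof of Part 1.** The purpose is to see all $\mathrm{Tor}_i(K,I^k)$, for fixed $i$, as the pieces of one finitely generated module. Let $\mathcal R=\bigoplus_{k\ge0}I^kt^k$ and $T=S[Y_e:e\text{ an edge}]$, where $Y_e$ acts on $\mathcal R$ as multiplication by $u_et$ and $u_e$ is the monomial of $e$. Give $x_j$ the degree of $x_j$ in $\mathbb Z^n$ and $t$-degree $0$, and give $Y_e$ the degree of $u_e$ and $t$-degree $1$. Then $\mathcal R$ is a $\mathbb Z^n\times\mathbb Z$-graded $T$-module. It is generated by $1$, because $I^k$ is generated over $S$ by the products of $k$ edges.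

The Koszul complex of $x_1,\dots,x_n$ over $S$ resolves $K$. Tensoring it with $\mathcal R$ gives a complex of finitely generated graded $T$-modules with $T$-linear maps, whose $i$th homology is
$$\mathrm{Tor}_i^S(K,\mathcal R)=\bigoplus_{k\ge0}\mathrm{Tor}_i^S(K,I^k).$$
Since $T$ is Noetherian, this homology is a finitely generated graded $T$-module. Koszul homology is annihilated by $x_1,\dots,x_n$, so it is finitely generated over $K[Y_e:e\text{ an edge}]$. Choose finitely many homogeneous generators, and let $k_0$ bound their $t$-degrees. For $k\ge k_0$, an element of $t$-degree $k+1$ is a combination of these generators with coefficients of positive degree in the $Y_e$. Hence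
$$\mathrm{Tor}_i(K,I^{k+1})=\sum_eY_e\,\mathrm{Tor}_i(K,I^k)\qquad(k\ge k_0).$$
If $\mathrm{Tor}_i(K,I^{k+1})_\beta\ne0$, then, by the grading, $\mathrm{Tor}_i(K,I^k)_{\beta-e}\ne0$ for some edge $e$, where $\beta-e$ is the exponent vector of $\beta/u_e$. So $\beta/u_e\in\mathrm{HS}_i(I^k)$ and $\beta\in I\cdot\mathrm{HS}_i(I^k)$. $\square$

For the reverse inclusion we would start with a nonzero class in $\mathrm{Tor}_i(K,I^k)_\beta$ and an edge $e$, and we would want something nonzero in $\mathrm{Tor}_i(K,I^{k+1})$ in a multidegree dividing $\beta u_e$. The only candidate at hand is $Y_e$ times the class. This product may be $0$, and finite generation does not prevent that, however large $k$ is. Here the method stops.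

## 4. Pairs $(w,F)$, and how an edge can destroy one

We need a concrete way to produce elements of $\mathrm{HS}_i$, so that we can watch what multiplication by an edge does to them. It generalizes the monomials $w$ of Example 3.

**Lemma 1.** Let $L$ be a monomial ideal, $w$ a monomial and $F$ a nonempty set of variables with $w\notin L$ and $x_jw\in L$ for all $j\in F$. Then $w\,x_F\in\mathrm{HS}_{|F|-1}(L)$.

*Proof.* We replace $L$ by a smaller ideal $L'$ that sees only divisors of $wx_F$, show that $L'$ has large projective dimension, and transfer the result back.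

**Colon ideal.** This step computes $L':w$. Let $L'$ be generated by the minimal monomial generators of $L$ that divide $wx_F$. For $j\in F$, the monomial $x_jw\in L$ is divisible by a minimal generator of $L$. That generator divides $wx_F$, so $x_jw\in L'$. Conversely, let $h$ be a monomial with $hw\in L'$, and let $v$ be a generator of $L'$ dividing $hw$. Since $w\notin L$, $v\nmid w$, so some variable $x_j$ has a larger exponent in $v$ than in $w$. As $v\mid wx_F$, this forces $j\in F$; as $v\mid hw$, it forces $x_j\mid h$. Since $L':w$ is a monomial ideal, $L':w=P:=(x_j:j\in F)$.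

**Projective dimension.** This step gives $\mathrm{pd}\,L'\ge|F|-1$. By the previous step $P$ is an associated prime of $S/L'$, so $(S/L')_P$ has depth $0$. The ring $S_P$ is regular local of dimension $|F|$, so by the Auslander–Buchsbaum formula $(S/L')_P$ has projective dimension $|F|$ over $S_P$. Localization is exact, so $\mathrm{pd}\,S/L'\ge|F|$ and $\mathrm{pd}\,L'\ge|F|-1$. In a minimal resolution all modules up to the projective dimension are nonzero, so $\mathrm{Tor}_{|F|-1}(K,L')_\beta\ne0$ for some $\beta$.

**Transfer to $L$.** This step replaces $L'$ by $L$. The Taylor resolution of $L'$ lives in multidegrees that are lcms of generators of $L'$, and the minimal resolution is a direct summand of it. So $\beta$ divides the lcm of the generators of $L'$, hence $\beta\mid wx_F$. A divisor of $wx_F$ lies in $L$ if and only if it is divisible by a generator of $L$, which then divides $wx_F$; so it lies in $L$ if and only if it lies in $L'$. Therefore $\Delta_\beta(L)=\Delta_\beta(L')$, and by (3) $\mathrm{Tor}_{|F|-1}(K,L)_\beta\ne0$. By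 (1), $wx_F\in\mathrm{HS}_{|F|-1}(L)$. $\square$

For the triangle, $w=abc\notin I^2$ by degree, and $a\cdot abc=(ab)(ac)\in I^2$, similarly for $b$ and $c$. So $F=\{a,b,c\}$ and $a^2b^2c^2\in\mathrm{HS}_2(I^2)$, as found in Example 3.

Suppose $(w,F)$ satisfies the hypotheses of Lemma 1 for $L=I^k$, and let $u$ be an edge. For $j\in F$ we have $x_j\,wu\in I^{k+1}$ automatically. So if $wu\notin I^{k+1}$, then $(wu,F)$ satisfies the hypotheses for $I^{k+1}$, and $u\cdot wx_F\in\mathrm{HS}_{|F|-1}(I^{k+1})$. The pair can be carried forward, and the only obstruction is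
$$w\notin I^k\quad\text{but}\quad wu\in I^{k+1}. \tag{4}$$

This does occur. On the path with edges $qx,xy,ya$, take $k=1$, $w=qa$ and $u=xy$. Neither $q$ nor $a$ can be used alone, but $wu=qxya=(qx)(ya)\in I^2$: the inserted edge $xy$ is broken up, and its ends are paired with $q$ and $a$. Here $F=\{x,y\}$ works, because $xw$ is divisible by $qx$ and $yw$ by $ya$. So $g=wx_F=qaxy\in\mathrm{HS}_1(I)$, and the pair $(w,F)$ does not carry over to $gu=qax^2y^2$.

Nevertheless $gu\in\mathrm{HS}_1(I^2)$, as the known result for $i=1$ demands, for another reason. Take $w'=qxy$, which is not in $I^2$ by degree, and $F'=\{x,a\}$: we have $xw'=(qx)(xy)$ and $aw'=(qx)(ya)$, so $w'x_{F'}=qx^2ya$ lies in $\mathrm{HS}_1(I^2)$, and it divides $gu$. A second pair has replaced the first one.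

The idea for a counterexample is therefore to keep the path $q,x,y,a$, which destroys $(w,F)$, and to enlarge the graph so that $F$ grows more than its replacements can. Leaves $z_j$ at $q$ enter $F$, since $z_jq$ is an edge. A triangle $abc$ lets us use $(bc)^m$ to reach every power, and it puts $b$ and $c$ into $F$, since $ab$ and $ac$ are edges. In $G_r$ the replacement becomes $w'=q\,xy\,b^mc^m$, of degree $2m+3$. A variable $s$ satisfies $sw'\in I^{m+2}$ exactly when $sw'$ is a product of $m+2$ edges. For $s\in\{z_j,x,a\}$ it is: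
$$(qz_j)(xy)(bc)^m,\qquad(qx)(xy)(bc)^m,\qquad(qx)(ya)(bc)^m.$$
For $s=q$ the two $q$'s, and for $s\in\{y,b,c\}$ the $q$ and a $y$, would both need the single $x$. So $w'$ supports only $r+2$ variables. The original pair will have $|F|=r+4$.

Ruling out one replacement does not prove nonmembership. By (1), all divisors of $gu$ must be treated, and Lemma 1 is not an equivalence. This is the work of Sections 6 to 8.

## 5. The element $gu$ of $I\cdot\mathrm{HS}_i(I^k)$

From here on fix $r\ge1$, $i=r+3$, $I=I(G_r)$ and $k=m+1$ with $m\ge1$. For a set $A$ of vertices let $N(A)$ be the set of vertices adjacent to some vertex of $A$, and let $\deg_AM$ be the sum of the exponents in $M$ of the variables in $A$. The following count is our one test for nonmembership in critical degree.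

**Lemma 2.** Let $M$ be a monomial of degree $2s$ in $I^s$, and let $A$ be a set of pairwise nonadjacent vertices. Then
$$\deg_AM\le\deg_{N(A)}M. \tag{5}$$

*Proof.* $M$ is divisible by a product of $s$ edges, which also has degree $2s$; so $M$ equals it. Each of these edges contains at most one vertex of $A$, and if it contains one, its other end is in $N(A)$. So $\deg_AM$ is the number of factors meeting $A$, which is at most $\deg_{N(A)}M$. $\square$

Put
$$w=q\,a\,b^mc^m,\quad F=\{z_1,\dots,z_r,x,y,b,c\},\quad u=xy\in I,$$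
$$g=w\,x_F=q\,z_1\cdots z_r\,x\,y\,a\,b^{m+1}c^{m+1}.$$

**Step 1: $gu\in I\cdot\mathrm{HS}_i(I^k)$.** The purpose is to apply Lemma 1 to $(w,F)$. We have $\deg w=2m+2=2k$. With $A=\{q\}$, $N(A)=\{z_1,\dots,z_r,x\}$, the two sides of (5) for $M=w$ are $1$ and $0$. So $w\notin I^k$. On the other hand, the products
$$(qz_j)(bc)^m,\quad(qx)(bc)^m,\quad(ya)(bc)^m,\quad(ab)(bc)^m,\quad(ac)(bc)^m$$
of $m+1=k$ edges divide $z_jw,\ xw,\ yw,\ bw,\ cw$ respectively. Since $|F|=r+4=i+1$, Lemma 1 gives $g\in\mathrm{HS}_i(I^k)$, so $gu\in I\cdot\mathrm{HS}_i(I^k)$.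

The obstruction (4) is present: $wu=(qx)(ya)(bc)^m\in I^{m+2}=I^{k+1}$. It remains to prove the following.

**Step 2: $gu\notin\mathrm{HS}_i(I^{k+1})=\mathrm{HS}_i(I^{m+2})$.** The next three sections prove this.

## 6. The $r+7$ multidegrees, read through Alexander duals

**Step 2a: reduction to few multidegrees.** The purpose is to cut down the list of divisors in (1). We have
$$gu=q\,z_1\cdots z_r\,x^2y^2\,a\,b^{m+1}c^{m+1},\qquad\deg gu=2m+8+r.$$
The ideal $I^{m+2}$ is generated in degree $2m+4$, and in a minimal resolution the degrees rise by at least one at each step. So $\mathrm{Tor}_i(K,I^{m+2})$ lives in degrees at least $2m+4+i=2m+7+r=\deg gu-1$. Hence we must show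
$$\mathrm{Tor}_i(K,I^{m+2})_\beta=0\quad\text{for }\beta=gu\text{ and for }\beta=gu/v,\ v\text{ a variable}. \tag{6}$$
These are $r+7$ multidegrees.

**Step 2b: passage to the dual complex.** By (3) we would need $\tilde H_{r+2}$ of a complex on about $r+6$ vertices. Alexander duality turns this into homology in dimension $0$ or $1$. Recall that a complex $\Delta$ on a vertex set $V$ with $N\geq 1$ elements has the dual $\Delta^\vee=\{W\subseteq V:V\setminus W\notin\Delta\}$, and $\tilde H_{j}(\Delta^\vee;K)\cong\tilde H^{N-3-j}(\Delta;K)$ (Miller–Sturmfels, Theorem 5.6). If $\Delta$ is void or the full simplex, its dual is the full simplex or void, and both sides vanish.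

For a monomial $\beta\ne1$ let $N=|\mathrm{supp}\,\beta|$, $\mathrm{rad}(\beta)=\prod_{j\in\mathrm{supp}\,\beta}x_j$, $\omega=\beta/\mathrm{rad}(\beta)$ and
$$\Gamma_\beta=\{W\subseteq\mathrm{supp}\,\beta:\ \omega\,x_W\notin L\}.$$
For $W\subseteq\mathrm{supp}\,\beta$ we have $\beta/x_{\mathrm{supp}\,\beta\setminus W}=\omega x_W$. So $\mathrm{supp}\,\beta\setminus W\notin\Delta_\beta(L)$ if and only if $\omega x_W\notin L$, that is, $\Gamma_\beta=\Delta_\beta(L)^\vee$. With $j=N-i-2$ we have $N-3-j=i-1$. Over a field homology and cohomology have the same dimension, so (3) gives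
$$\mathrm{Tor}_i(K,L)_\beta=0\iff\tilde H_{N-i-2}(\Gamma_\beta;K)=0. \tag{7}$$

As an example, take the triangle, $L=I^2$, $\beta=a^2b^2c^2$, $i=2$. Then $\omega=abc\notin I^2$, while $\omega a,\omega b,\omega c\in I^2$. So $\Gamma_\beta=\{\emptyset\}$ and $\tilde H_{3-2-2}(\Gamma_\beta)=\tilde H_{-1}(\{\emptyset\})=K\neq0$, in agreement with Example 3.

**Step 2c: what has to be shown.** Apply (7) with $L=I^{m+2}$ and $i=r+3$, and write $\Gamma=\Gamma_\beta$. If $\beta$ has full support, then $N=r+6$ and we need $\tilde H_1(\Gamma)=0$. If $N=r+5$, we need $\tilde H_0(\Gamma)=0$.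

If $\beta=gu$, or $\beta=gu/v$ with $v$ of exponent $1$ in $gu$, then $\omega=x\,y\,b^mc^m$, of degree $2m+2$. If $v$ has exponent at least $2$, then $\omega=x\,y\,b^mc^m/v$, of degree $2m+1$. In all cases $q\nmid\omega$, $z_j\nmid\omega$ and $\deg\omega<2m+4$. In particular $\omega\notin I^{m+2}$, so $\emptyset\in\Gamma$.

## 7. The leaf $z_1$ turns $\tilde H_1(\Gamma)$ into connectivity of a link

Here we reduce the vanishing of $\tilde H_1$ to a statement about graphs. Since $r\ge1$, there is a leaf at $q$, and this is where it is used.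

**Lemma 3.** If some $z_j\in\mathrm{supp}\,\beta$, then $\Gamma\setminus q:=\{W\in\Gamma:q\notin W\}$ is a cone with apex $z_j$.

*Proof.* Let $W\in\Gamma$ with $q\notin W$; we must show $W\cup\{z_j\}\in\Gamma$. If $z_j\in W$ this is clear, so let $z_j\notin W$. Suppose $\omega x_{W\cup\{z_j\}}\in I^{m+2}$. Then it is divisible by a product of $m+2$ edges. As $q$ divides neither $\omega$ nor $x_{W\cup\{z_j\}}$, this product does not involve $q$. Hence it does not involve $z_j$, whose only neighbor is $q$. As $z_j\nmid\omega$, the product then divides $\omega x_W$, so $W\notin\Gamma$, a contradiction. $\square$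

**Lemma 4.** Suppose some $z_j\in\mathrm{supp}\,\beta$, $\{q\}\in\Gamma$, and $\mathrm{lk}_\Gamma(q)=\{W:q\notin W,\ W\cup\{q\}\in\Gamma\}$ has a vertex and is connected. Then $\tilde H_1(\Gamma)=0$.

*Proof.* Let $\mathrm{star}(q)=\{W:W\cup\{q\}\in\Gamma\}$. Then $\Gamma=(\Gamma\setminus q)\cup\mathrm{star}(q)$ and $(\Gamma\setminus q)\cap\mathrm{star}(q)=\mathrm{lk}_\Gamma(q)$. Both pieces are cones: the first by Lemma 3 (it contains $\emptyset$), the second with apex $q$. So they have no reduced homology, and the Mayer–Vietoris sequence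
$$0=\tilde H_1(\Gamma\setminus q)\oplus\tilde H_1(\mathrm{star}(q))\to\tilde H_1(\Gamma)\to\tilde H_0(\mathrm{lk}_\Gamma(q))=0$$
gives the claim. $\square$

## 8. Connectivity in every multidegree

We prove (6). The neighbors in $G_r$ are
$$N(z_j)=\{q\},\quad N(q)=\{z_1,\dots,z_r,x\},\quad N(x)=\{q,y\},\quad N(y)=\{x,a\},$$
$$N(a)=\{y,b,c\},\quad N(b)=\{a,c\},\quad N(c)=\{a,b\}.$$
A monomial of degree less than $2m+4$ is never in $I^{m+2}$; in degree $2m+4$ we use (5).

**Case A: $\beta=gu$.** We need $\tilde H_1(\Gamma)=0$, and we find the link of $q$. Here $N=r+6$ and $\omega=xy\,b^mc^m$ has degree $2m+2$, so all singletons are faces; in particular $\{q\}\in\Gamma$. The pairs $\{q,z_j\},\{q,x\},\{q,a\}$ are not faces, because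
$$\omega qz_j=(qz_j)(xy)(bc)^m,\quad\omega qx=(qx)(xy)(bc)^m,\quad\omega qa=(qx)(ya)(bc)^m$$
are products of $m+2$ edges. So the vertices of $\mathrm{lk}_\Gamma(q)$ lie in $\{y,b,c\}$.

Next, $\{q,y,b\}\in\Gamma$. In $\omega qyb=q\,x\,y^2\,b^{m+1}c^m$ the variables $q,x,y,b,c$ occur, and the edges among them are $qx,xy,bc$. A product of edges dividing this monomial has at most one factor containing $x$, and at most $m$ factors $bc$. So it has at most $m+1$ factors, and $\omega qyb\notin I^{m+2}$. The automorphism of $G_r$ exchanging $b$ and $c$ fixes $\omega$, so $\{q,y,c\}\in\Gamma$ as well. Hence $\mathrm{lk}_\Gamma(q)$ has vertex set $\{y,b,c\}$ and contains the edges $\{y,b\}$ and $\{y,c\}$. It is connected, and Lemma 4 gives $\tilde H_1(\Gamma)=0$.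

**Case B: $\beta=gu/v$ with $v\in\{z_1,\dots,z_r,q,a\}$.** These $v$ have exponent $1$ in $gu$. So $N=r+5$, again $\omega=xy\,b^mc^m$, and we need $\tilde H_0(\Gamma)=0$, that is, $\Gamma$ connected. All singletons from $\mathrm{supp}\,\beta$ are faces, since $\deg\omega+1=2m+3$. For a pair $\{s,t\}$ the monomial $M=\omega st$ has degree $2m+4$. Each pair below, if contained in $\mathrm{supp}\,\beta$, is a face, because (5) with $s=m+2$ there fails for the given set $A$.

| pair | $M=\omega st$ | $A$ | $\deg_AM$ | $\deg_{N(A)}M$ |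
|---|---|---|---|---|
| $y,q$ | $q\,x\,y^2\,b^mc^m$ | $\{y\}$ | $2$ | $1$ |
| $y,b$ | $x\,y^2\,b^{m+1}c^m$ | $\{y\}$ | $2$ | $1$ |
| $y,c$ | $x\,y^2\,b^mc^{m+1}$ | $\{y\}$ | $2$ | $1$ |
| $x,b$ | $x^2\,y\,b^{m+1}c^m$ | $\{x\}$ | $2$ | $1$ |
| $x,a$ | $x^2\,y\,a\,b^mc^m$ | $\{x\}$ | $2$ | $1$ |
| $x,z_l$ | $z_l\,x^2\,y\,b^mc^m$ | $\{z_l\}$ | $1$ | $0$ |

The graph on all $r+6$ vertices with edges $yq,yb,yc,xb,xa$ and $xz_l$ ($1\le l\le r$) is connected, since $y$ and $x$ are joined through $b$. It has $r+5$ edges, so it is a tree. Each of $z_1,\dots,z_r,q,a$ is a leaf of it. So it stays connected after $v$ is deleted, and what remains is a connected spanning graph of faces on $\mathrm{supp}\,\beta$. Hence $\tilde H_0(\Gamma)=0$.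

**Case C: $\beta=gu/v$ with $v\in\{x,y,b,c\}$.** These $v$ have exponent at least $2$ in $gu$ (for $b$ and $c$ because $m\ge1$). So $N=r+6$, $\omega=xy\,b^mc^m/v$ has degree $2m+1$, and we need $\tilde H_1(\Gamma)=0$. All sets of size at most $2$ are faces, since the corresponding monomials have degree at most $2m+3$. So $\{q\}\in\Gamma$, and $\mathrm{lk}_\Gamma(q)$ has vertex set $\{z_1,\dots,z_r,x,y,a,b,c\}$. By Lemma 4 it suffices to find enough pairs $\{s,t\}$ with $\{q,s,t\}\in\Gamma$ to connect this vertex set. The monomial $M=\omega qst$ has degree $2m+4$, so we again let (5) fail. The sets $A$ with two elements used below, $\{q,y\}$ and $\{x,z_j\}$, consist of nonadjacent vertices, with $N(\{q,y\})=\{z_1,\dots,z_r,x,a\}$ and $N(\{x,z_j\})=\{q,y\}$.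

| $v$ | pair $s,t$ | $M=\omega qst$ | $A$ | $\deg_AM$ | $\deg_{N(A)}M$ |
|---|---|---|---|---|---|
| $x$ | distinct $s,t\in\{y,a,b,c\}$ | $q\,y\,b^mc^m\,st$ | $\{q\}$ | $1$ | $0$ |
| $x$ | $z_j,b$ | $q\,z_j\,y\,b^{m+1}c^m$ | $\{y\}$ | $1$ | $0$ |
| $x$ | $x,b$ | $q\,x\,y\,b^{m+1}c^m$ | $\{q,y\}$ | $2$ | $1$ |
| $y$ | $x,t$ with $t\in\{a,b,c\}$ | $q\,x^2\,t\,b^mc^m$ | $\{x\}$ | $2$ | $1$ |
| $y$ | $z_j,b$ | $q\,z_j\,x\,b^{m+1}c^m$ | $\{x,z_j\}$ | $2$ | $1$ |
| $y$ | $y,b$ | $q\,x\,y\,b^{m+1}c^m$ | $\{q,y\}$ | $2$ | $1$ |
| $b$ | $c,s$ with $s\ne q,c$ | $q\,s\,x\,y\,b^{m-1}c^{m+1}$ | $\{c\}$ | $m+1$ | at most $m$ |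

In the last row $N(c)=\{a,b\}$, and the exponents of $a$ and $b$ in $M$ sum to at most $(m-1)+1=m$, the extra $1$ occurring when $s\in\{a,b\}$.

For $v=x$, the vertices $y,a,b,c$ are joined pairwise, and each $z_j$ and $x$ is joined to $b$. For $v=y$, the vertex $x$ is joined to $a,b,c$, and each $z_j$ and $y$ is joined to $b$. For $v=b$, the vertex $c$ is joined to all others. So the link is connected in these three cases. For $v=c$, apply the automorphism of $G_r$ exchanging $b$ and $c$; it fixes $gu$ and takes $gu/b$ to $gu/c$. Hence $\tilde H_1(\Gamma)=0$ throughout Case C.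

The variables are $z_1,\dots,z_r,q,a$ (Case B) and $x,y,b,c$ (Case C), so with Case A all $r+7$ multidegrees are covered. By (7), this proves (6), and therefore $gu\notin\mathrm{HS}_i(I^{k+1})$ by (1) and the degree bound of Step 2a. Together with Step 1,
$$gu\in I\cdot\mathrm{HS}_i(I^k)\setminus\mathrm{HS}_i(I^{k+1})\qquad\text{for every }k=m+1\ge2,$$
which is Part 2 of the Theorem. $\blacksquare$
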